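# Operators that are $\Phi$-cosingular but not strictly cosingular

## 1. Hilbert space, where the two classes agree

Throughout, $X,Y$ are Banach spaces over $\mathbb R$ or $\mathbb C$, $\mathcal L(X,Y)$ is the set of bounded operators from $X$ into $Y$, $R(T)$ is the range of $T$, and for a closed subspace $N\subset Y$ we write $Q_N:Y\to Y/N$ for the quotient map. "$T$ is bounded below on $M$" means that there is $c>0$ with $\|Tx\|\ge c\|x\|$ for all $x\in M$. A closed subspace has *infinite codimension* if its quotient is infinite dimensional. We write $\operatorname{dens}$ for the least cardinality of a dense subset.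

**Definition 1.** $T\in\mathcal L(X,Y)$ is *lower semi-Fredholm*, written $T\in\Phi_-$, if $R(T)$ is closed and finite codimensional in $Y$.

Every surjection is in $\Phi_-$, and so is the right shift on $\ell_2$. A projection of $\ell_2$ onto a subspace of infinite codimension is not.

**Definition 2.** $T$ is *strictly cosingular*, written $T\in\mathcal{SC}$, if there is no closed subspace $N$ of $Y$ of infinite codimension such that $Q_NT$ is surjective.

Compact operators are strictly cosingular: if $T$ is compact and $Q_NT$ is onto, then $Q_NT$ is a compact surjection, so $Y/N$ is finite dimensional by the open mapping theorem. The projection $T$ of $\ell_2$ onto the odd coordinates is not strictly cosingular: take for $N$ the vectors supported on the even coordinates.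

For $S\in\mathcal L(E_1,Y)$ and $T\in\mathcal L(E_2,Y)$ put $[S,T](e_1,e_2)=Se_1+Te_2$ on $E_1\times E_2$ with the max norm. Its adjoint is $y^*\mapsto(S^*y^*,T^*y^*)$ with the sum norm.

**Definition 3.** Suppose $\Phi_-(X,Y)\ne\emptyset$. Then $T\in\mathcal L(X,Y)$ is *$\Phi$-cosingular*, written $T\in\Phi\mathcal C(X,Y)$, if for each $S\in\mathcal L(X,Y)$, $[S,T]\in\Phi_-$ implies $S\in\Phi_-$. The *perturbation class* $P\Phi_-(X,Y)$ is the set of $U\in\mathcal L(X,Y)$ such that $T+U\in\Phi_-$ for every $T\in\Phi_-(X,Y)$.

The identity of $\ell_2$ is not $\Phi$-cosingular: $[0,I]$ is onto, but $0\notin\Phi_-$.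

All of this is about ranges only. Whether $T\in\Phi_-$ depends only on $R(T)$, and
$$R([S,T])=R(S)+R(T),\qquad Q_NT\ \text{is onto}\iff N+R(T)=Y. \tag{1}$$
In particular, whether $T\in\mathcal{SC}$ depends only on $R(T)$.

Now take $X=Y=\ell_2$ and let $T\notin\mathcal{SC}$. By (1) there is a closed $N$ of infinite codimension with $N+R(T)=\ell_2$. Let $S$ be the orthogonal projection onto $N$. Then $[S,T]$ is onto, while $R(S)=N$ has infinite codimension, so $S\notin\Phi_-$. Hence $T\notin\Phi\mathcal C$. This proves $\Phi\mathcal C(\ell_2,\ell_2)\subset\mathcal{SC}(\ell_2,\ell_2)$. The opposite inclusion is a general fact (Proposition 1 below), so the two classes coincide on $\ell_2$.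

The problem, taken from Manuel González and Margot Salas-Brown, "Two classes of operators related to the perturbation classes problem", arXiv:2302.04506 (2023), is whether this always happens: *if $\Phi_-(X,Y)\ne\emptyset$, is $\mathcal{SC}(X,Y)=\Phi\mathcal C(X,Y)$?* What used Hilbert space above was the operator $S$: it must be defined on $X$ and have range exactly $N$. So we must see what changes when $X$ has no operator onto $N$. The answer will be that equality fails for some $X,Y$.

## 2. Semi-Fredholm tools and the inclusion that always holds

**Small restrictions of compact operators.** *If $C\in\mathcal L(V,Z)$ is compact and $\varepsilon>0$, there is a closed finite-codimensional $M\subset V$ with $\|Cv\|\le\varepsilon\|v\|$ for $v\in M$.* Indeed $C^*$ is compact, so $C^*(B_{Z^*})$ has a finite $\varepsilon$-net $f_1,\dots,f_n\in V^*$. Let $M=\bigcap_i\ker f_i$. For $v\in M$ and $z^*\in B_{Z^*}$ choose $i$ with $\|C^*z^*-f_i\|\le\varepsilon$. Then $|z^*(Cv)|=|(C^*z^*-f_i)(v)|\le\varepsilon\|v\|$.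

**(F1)** *$T\in\Phi_-$ if and only if $T^*$ is bounded below on some closed finite-codimensional subspace. Products of $\Phi_-$ operators are in $\Phi_-$, and $\Phi_-$ is stable under compact perturbations.*

*Proof.* If $T\in\Phi_-(X,Y)$, then $R(T^*)$ is closed (closed range theorem), and $\ker T^*=R(T)^\perp\cong(Y/R(T))^*$ is finite dimensional. On a closed complement $M$ of $\ker T^*$, the operator $T^*$ is injective with closed range $R(T^*)$, so it is bounded below on $M$. Conversely, let $T^*$ be bounded below on $M$, closed of finite codimension. Then $\ker T^*\cap M=0$, so $\dim\ker T^*<\infty$. Also $R(T^*)$ is the sum of the closed space $T^*(M)$ and a finite-dimensional space, so it is closed. Hence $R(T)$ is closed, with codimension $\dim R(T)^\perp=\dim\ker T^*<\infty$.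

Products: if $U^*$ is bounded below on $M$ and $T^*$ on $M'$, both closed of finite codimension, then $(UT)^*=T^*U^*$ is bounded below on $M\cap(U^*)^{-1}(M')$, which is closed of finite codimension.

Compact perturbations: let $\|T^*y^*\|\ge c\|y^*\|$ on $M$ and let $C$ be compact. Then $C^*$ is compact, so it has norm at most $c/2$ on some closed finite-codimensional $M_1$, and $T^*+C^*$ is bounded below by $c/2$ on $M\cap M_1$. $\square$

**Proposition 1** (known inclusions). *If $\Phi_-(X,Y)\ne\emptyset$, then $\mathcal{SC}(X,Y)\subset\Phi\mathcal C(X,Y)\subset P\Phi_-(X,Y)$.*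

These inclusions are known, and the second can be strict for suitable $X,Y$. Here is a proof of the inclusions.

**Step 1. An operator outside $\Phi_-$ can be moved by a compact operator so that its range has closure of infinite codimension.** Let $S\notin\Phi_-$. By (F1), $S^*$ is not bounded below on any closed finite-codimensional subspace. We choose $y_k\in Y$, $y_k^*\in Y^*$ inductively with $y_k^*(y_j)=\delta_{kj}$ and $\|S^*y_k^*\|\,\|y_k\|\le2^{-k}$. Suppose $y_j,y_j^*$ are chosen for $j<k$. As $\{y_1,\dots,y_{k-1}\}^\perp$ has finite codimension, it contains a norm-one $y_k^*$ with $\|S^*y_k^*\|$ as small as we like. Pick $y$ with $\|y\|\le2$ and $y_k^*(y)=1$, and let $y_k=y-\sum_{j<k}y_j^*(y)y_j$. Then $y_i^*(y_k)=0$ for $i<k$ and $y_k^*(y_k)=1$. Moreover $\|y_k\|\le2\bigl(1+\sum_{j<k}\|y_j\|\bigr)$, because $\|y_j^*\|=1$. This bound is known before $y_k^*$ is chosen, so the required smallness can be arranged. Put $Cx=-\sum_k y_k^*(Sx)\,y_k$. The series of rank-one operators converges absolutely in norm, so $C$ is compact. Since $y_k^*((S+C)x)=y_k^*(Sx)-y_k^*(Sx)=0$ for all $k$, and the $y_k^*$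 are linearly independent, $N=\overline{R(S+C)}$ has infinite codimension.

**Step 2. The first inclusion.** Let $[S,T]\in\Phi_-$ with $S\notin\Phi_-$; we show $T\notin\mathcal{SC}$. With $C,N$ from Step 1, $[S+C,T]=[S,T]+[C,0]$ is in $\Phi_-$ by (F1). So $N+R(T)\supset R([S+C,T])$ has finite codimension in $Y$, and there is a finite-dimensional $F$ with $N+F+R(T)=Y$. The space $N+F$ is closed of infinite codimension, so $T\notin\mathcal{SC}$ by (1).

**Step 3. The second inclusion.** Let $U\in\Phi\mathcal C$ and $T\in\Phi_-$. Then $R([T+U,U])=R(T)+R(U)$ contains the closed finite-codimensional space $R(T)$, so it is $R(T)$ plus a finite-dimensional space. Hence $[T+U,U]\in\Phi_-$, and therefore $T+U\in\Phi_-$. $\square$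

## 3. Domains with many quotients

The Hilbert space argument needs only a range containing $N$ that is still of infinite codimension.

**Theorem 2** (a positive criterion). *Let $X,Y$ be Banach spaces with $\Phi_-(X,Y)\ne\emptyset$. Suppose every closed infinite-codimensional subspace $N$ of $Y$ is contained in a closed infinite-codimensional subspace $N'$ of $Y$ that is a quotient of $X$. Then $\mathcal{SC}(X,Y)=\Phi\mathcal C(X,Y)$. In particular, equality holds whenever $X$ has a quotient isomorphic to $\ell_1(\Gamma)$ with $\Gamma$ infinite and $|\Gamma|\ge\operatorname{dens}Y$.*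

Here "a quotient of $X$" means isomorphic to a quotient, that is, the range of some operator $X\to N'$.

*Proof.* Let $T\notin\mathcal{SC}$, say $N+R(T)=Y$ with $N$ closed of infinite codimension. Take $N'\supset N$ as in the hypothesis and $S:X\to N'\subset Y$ with $R(S)=N'$. Then $[S,T]$ is onto and $S\notin\Phi_-$, so $T\notin\Phi\mathcal C$. Together with Proposition 1 this gives equality.

For the last statement, let $M$ be a closed subspace of $Y$ (possibly $Y$ itself). As $\operatorname{dens}M\le\operatorname{dens}Y\le|\Gamma|$, there is a family $(x_\gamma)_{\gamma\in\Gamma}$ dense in $B_M$. The operator $\ell_1(\Gamma)\to M$, $e_\gamma\mapsto x_\gamma$, has norm at most $1$, and the closure of the image of its unit ball contains $B_M$. So it is onto, by the usual successive-approximation argument. Hence every closed subspace of $Y$, and $Y$ itself, is a quotient of $X$. So $\Phi_-(X,Y)\ne\emptyset$, and we may take $N'=N$. $\square$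

So a counterexample needs an $X$ with few operators into $Y$, in the following sense. We need $T$ with $N+R(T)=Y$, while every $S\in\mathcal L(X,Y)$ that joins with $R(T)$ to fill $Y$ up to finite codimension does so essentially by itself. This points to spaces with few operators.

## 4. Spaces $C(K)$ with few operators, and measures

Let $K$ be compact Hausdorff and $\mathbf M(K)=C(K)^*$ the space of regular Borel measures with the variation norm. The duality is bilinear. For a bounded Borel function $g$, $gI$ is the operator $\mu\mapsto g\mu$ on $\mathbf M(K)$. For $g\in C(K)$ it also denotes multiplication on $C(K)$; the first is then the adjoint of the second. For closed $L\subset K$ we regard $\mathbf M(L)\subset\mathbf M(K)$.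

**Input.** P. Koszmider, *Banach spaces of continuous functions with few operators*, Math. Ann. 330 (2004), 151–183, proves in ZFC that there is an infinite compact Hausdorff $K$ such that, for real scalars,

> **(WM)** every $T\in\mathcal L(C(K))$ satisfies $T^*=gI+W$ with $g$ bounded Borel and $W\in\mathcal L(\mathbf M(K))$ weakly compact.

G. Plebanek, *A construction of a Banach space $C(K)$ with few operators*, Topology Appl. 143 (2004), 217–239, obtains in ZFC the stronger form

> **(PL)** every $T\in\mathcal L(C(K))$ is $T=gI+S$ with $g\in C(K)$ and $S$ weakly compact.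

(PL) implies (WM) because $S^*$ is weakly compact by Gantmacher's theorem.

Both forms pass to complex scalars. If $T\in\mathcal L(C(K,\mathbb C))$, then $Tf=T_1f+iT_2f$ for real $f$, with $T_j\in\mathcal L(C(K,\mathbb R))$. So $T=T_1+iT_2$ with the $T_j$ complexified. The decompositions of $T_1$ and $T_2$ add up; for (WM), $T^*=(g_1+ig_2)I+(W_1+iW_2)$. Complexifications and sums of weakly compact operators are weakly compact.

We use three facts about measures.

**(F2)** *Weakly compact operators on $\mathbf M(K)$ map relatively weakly compact sets to relatively norm compact sets.* Let $W$ be weakly compact and take a sequence in the given set. By Eberlein–Šmulian some subsequence $\mu_n$ converges weakly to some $\mu$. All of these measures are absolutely continuous with respect to one finite positive measure $\lambda$, a suitable sum of multiples of $|\mu|$ and the $|\mu_n|$. So they lie in the closed subspace $L_1(\lambda)$. The Dunford–Pettis theorem says that weakly compact operators on $L_1(\lambda)$ map weakly convergent sequences to norm convergent ones. Thus $W\mu_n\to W\mu$ in norm.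

**(F3)** *If $H\subset\mathbf M(K)$ is relatively weakly compact and $(A_n)$ are pairwise disjoint Borel sets, then $\sup_{\nu\in H}|\nu(A_n)|\to0$.* Otherwise there are $\varepsilon>0$, $n_1<n_2<\cdots$ and $\nu_k\in H$ with $|\nu_k(A_{n_k})|>\varepsilon$. By Eberlein–Šmulian we may assume that $(\nu_k)$ converges weakly. Then $(\nu_k(A))$ converges for each Borel $A$, so by Nikodym's convergence theorem the $\nu_k$ are uniformly countably additive: $\sup_k|\nu_k(\bigcup_{m\ge n}A_m)|\to0$ as $n\to\infty$. Subtracting the values at $n$ and $n+1$ gives $\sup_k|\nu_k(A_n)|\to0$, a contradiction.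

**(F4)** *If $W\in\mathcal L(\mathbf M(K))$ is weakly compact and bounded below on a subspace $R$, then $\dim R<\infty$.* $W$ is bounded below on $\overline R$ as well, so $W(\overline R)$ is closed, hence weakly closed. Thus $W(B_{\overline R})$ is relatively weakly compact in $W(\overline R)$. Applying the bounded inverse of $W|_{\overline R}$, we see that $B_{\overline R}$ is relatively weakly compact. By (F2), $W(B_{\overline R})$ is relatively norm compact, and the inverse shows the same for $B_{\overline R}$. So $\dim\overline R<\infty$.

A space without (WM): let $K=[0,1]$ and $Tf(t)=f(1-t)$. Then $T^*\delta_t=\delta_{1-t}$. If $T^*=gI+W$, take distinct $t_n\in(0,\tfrac12)$. The measures $W\delta_{t_n}=\delta_{1-t_n}-g(t_n)\delta_{t_n}$ form a relatively weakly compact set and have mass $1$ at the distinct points $1-t_n$, against (F3). Testing (WM) on point masses with (F3) is the way we shall use it below.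

**From now on $K$ is an infinite compact Hausdorff space with (WM).**

## 5. The space $C(K)$ alone does not separate the classes

A sensible first try is $X=Y=C(K)$, the space with the fewest operators at hand. It fails, at least for Plebanek's $K$.

**Proposition 3.** *If $K$ has (PL) and $Y=C(K)$, then $\mathcal{SC}(Y,Y)=\Phi\mathcal C(Y,Y)$.*

*Proof.* **Step 1. Weakly compact operators on $C(K)$ are strictly cosingular.** If $W$ is weakly compact and $Q_NW$ is onto, then $(Q_NW)^*=W^*Q_N^*$ is bounded below. As $Q_N^*$ is an isometry onto $N^\perp$, $W^*$ is bounded below on $N^\perp$. But $W^*$ is weakly compact (Gantmacher), so $\dim N^\perp<\infty$ by (F4), and $N$ has finite codimension.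

**Step 2. If $T=gI+W\notin\mathcal{SC}$, then $\{|g|>\eta\}$ is infinite for some $\eta>0$.** Otherwise, for every $\eta>0$, $\{|g|>\eta\}$ is a finite open set. It then consists of isolated points, so $g1_{\{|g|>\eta\}}$ is continuous and multiplication by it has finite rank. Since $\|g-g1_{\{|g|>\eta\}}\|_\infty\le\eta$, the operator $gI$ is a norm limit of finite-rank operators. So $T$ is weakly compact, hence in $\mathcal{SC}$ by Step 1, a contradiction.

**Step 3. A second multiplication operator completes $T$ without being in $\Phi_-$.** Put $h=\max(0,1-|g|/\eta)\in C(K)$. Where $g=0$ we have $h=1$, so $h^2+|g|^2>0$ on $K$, and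
$$f=h\cdot\frac{hf}{h^2+|g|^2}+g\cdot\frac{\bar gf}{h^2+|g|^2}$$
shows that $[hI,gI]$ is onto. The operator $[0,W]:Y\times Y\to Y$ is in $\mathcal{SC}$, because its range is $R(W)$. By Proposition 1 for $\mathcal L(Y\times Y,Y)$, $\mathcal{SC}\subset P\Phi_-$, so $[hI,T]=[hI,gI]+[0,W]\in\Phi_-$. On the other hand $h$ vanishes on an infinite set $Z$. So $R(hI)$ is annihilated by the linearly independent functionals $\delta_t$, $t\in Z$, and $hI\notin\Phi_-$. Hence $T\notin\Phi\mathcal C(Y,Y)$. With Proposition 1, equality follows. $\square$

The proof shows what is missing. Operators from $C(K)$ to itself that are not strictly cosingular come with a large multiplication part, and a complementary multiplication operator fills the rest. So we want a non-strictly-cosingular $T$ that is *not* of this kind. Operators from $\ell_1$ into $C(K)$ are plentiful and have separable range. We therefore enlarge the domain to $X=C(K)\times\ell_1$ and let $T$ live on the $\ell_1$-coordinate. Two things must then be shown: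

1. some operator $\ell_1\to C(K)$ is big enough to be non-strictly-cosingular;
2. a separable range is too small to turn an $A\in\mathcal L(C(K))$ outside $\Phi_-$ into a $\Phi_-$ operator $[A,D]$.

## 6. No convergent sequences, and a quotient $\ell_2$ reached from $\ell_1$

The first lemma provides the nonseparability behind point 2.

**Lemma 4.** *$K$ has no nontrivial convergent sequence. Consequently $C(L)$ is nonseparable for every infinite closed $L\subset K$.*

*Proof.* Suppose $t_n\to t$ with the $t_n$ distinct and $\ne t$.

**Step 1. Disjoint bumps.** Choose inductively open $U_n\ni t_n$ whose closure misses $\{t\}\cup\{t_m:m>n\}\cup\bigcup_{i<n}\overline{U_i}$. This set is closed, and it does not contain $t_n$ because $\overline{U_i}$ was chosen to miss $t_n$ for $i<n$. So the choice is possible, and the $U_n$ are pairwise disjoint. By Urysohn there are continuous $f_n:K\to[0,1]$ with $f_n(t_n)=1$ and $f_n=0$ off $U_n$.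

**Step 2. A shift-like operator violates (WM).** The series $Tf=\sum_n(f(t_n)-f(t))f_{n+1}$ converges uniformly, since its coefficients tend to $0$ and the $f_{n+1}$ are disjointly supported. Also $\|Tf\|\le2\|f\|$. Write $T^*=gI+W$. Since $f_{m+1}(t_{n+1})=\delta_{mn}$, we have $T^*\delta_{t_{n+1}}=\delta_{t_n}-\delta_t$, so
$$\nu_n:=W\delta_{t_{n+1}}=\delta_{t_n}-\delta_t-g(t_{n+1})\delta_{t_{n+1}},\qquad \nu_n(\{t_n\})=1 .$$
The set $\{\nu_n\}$ is relatively weakly compact, which contradicts (F3) with $A_n=\{t_n\}$.

**Step 3. Nonseparability.** If $C(L)$ were separable with $L$ infinite, then $L$ would be an infinite compact metrizable space, which contains a nontrivial convergent sequence. $\square$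

The second lemma settles point 1.

**Lemma 5.** *There is a surjection $q\in\mathcal L(C(K),\ell_2)$, and there is $B\in\mathcal L(\ell_1,C(K))$ with $qB$ surjective.*

*Proof.* **Step 1. $K$ is not scattered**, that is, some nonempty subset of $K$ has no relatively isolated point. Suppose $K$ is scattered. The set $K'$ of non-isolated points of $K$ is closed, and it is nonempty because $K$ is infinite and compact. Let $p$ be an isolated point of $K'$ and $U$ a closed neighborhood of $p$ with $U\cap K'=\{p\}$. Then $U$ is infinite, since $p$ is not isolated in $K$. For each open $O\ni p$, the set $U\setminus O$ is compact and consists of isolated points, so it is finite. Hence every sequence of distinct points of $U\setminus\{p\}$ converges to $p$, contradicting Lemma 4.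

**Step 2. A continuous surjection $\varphi:K\to[0,1]$.** By Step 1, taking a closure, there is a nonempty closed $P\subset K$ without isolated points. Put $P_\emptyset=P$. Given a closed $P_s\subset P$ with nonempty interior in $P$, that interior contains two distinct points. By regularity they have relatively open neighborhoods in $P$ whose closures are disjoint and contained in that interior; let $P_{s0},P_{s1}$ be these closures. Let $Q=\bigcap_n\bigcup_{|s|=n}P_s$, a compact set. The sets $P_s$ with $|s|=n$ are pairwise disjoint and the $P_s$ are nested along branches. So each $x\in Q$ determines a unique $\sigma(x)\in2^\omega$ with $x\in P_{\sigma(x)|n}$ for all $n$. The map $\sigma$ is continuous, because the sets $Q\cap P_s$, $|s|=n$, are a finite partition of $Q$ into closed sets. It is onto $2^\omega$ because, by compactness, nested nonempty closed sets have nonempty intersection. Composing with the binary expansion map $2^\omega\to[0,1]$ and extending by Tietze's theorem gives $\varphi:K\to[0,1]$, which is onto.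

**Step 3. The operator $q$.** Let $m$ be Lebesgue measure. The functional $k\circ\varphi\mapsto\int k\,dm$ on the subspace $\{k\circ\varphi:k\in C[0,1]\}$ of $C(K)$, which is isometric to $C[0,1]$, has norm $1$ and value $1$ at the function $1$. A norm-one Hahn–Banach extension is, by Riesz, given by a probability measure $\nu$, and the image of $\nu$ under $\varphi$ is $m$. Let $s_n=r_n\circ\varphi$ with $r_n$ the Rademacher functions. Then $\int s_ns_k\,d\nu=\int r_nr_k\,dm=\delta_{nk}$, and Bessel's inequality shows that
$$qf=\Bigl(\int fs_n\,d\nu\Bigr)_n$$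
defines $q\in\mathcal L(C(K),\ell_2)$ with $\|qf\|_2\le\|f\|_{L_2(\nu)}\le\|f\|_\infty$. Its bilinear adjoint is $q^*a=\bigl(\sum a_ns_n\bigr)\nu$, with the series converging in $L_2(\nu)$. By Khinchin's inequality,
$$\|q^*a\|=\int\Bigl|\sum a_ns_n\Bigr|d\nu=\int\Bigl|\sum a_nr_n\Bigr|dm\ge c\|a\|_2$$
for some constant $c>0$. As $q^*$ is bounded below, $q$ is onto.

**Step 4. The operator $B$.** By the open mapping theorem there is a bounded sequence $(y_n)\subset C(K)$ with $(qy_n)$ dense in $B_{\ell_2}$. Put $Be_n=y_n$; this defines $B\in\mathcal L(\ell_1,C(K))$. Then $\overline{qB(B_{\ell_1})}\supset B_{\ell_2}$, so $qB$ is onto. $\square$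

## 7. Small ranges cannot repair an operator on $C(K)$

Let $\kappa=\min\{\operatorname{dens}C(L):L\subset K\text{ infinite closed}\}$. By Lemma 4, $\kappa\ge\aleph_1$. The next lemma is point 2 of Section 5.

**Lemma 6.** *Let $V$ be a Banach space with $\operatorname{dens}V<\kappa$ (for example, $V$ separable). Let $A\in\mathcal L(C(K))$ and $D\in\mathcal L(V,C(K))$. If $[A,D]\in\Phi_-$, then $A\in\Phi_-$.*

The plan, in dual form: write $A^*=gI+W$. If $|g|$ is bounded away from $0$ off a finite set, then $A\in\Phi_-$ without help from $D$. If not, then $|g|$ is small on an infinite set with closure $L$, and $A^*$ is nearly weakly compact on $\mathbf M(L)$. Since $C(L)$ is too big for $D(V)$, infinitely many dimensions of $\mathbf M(L)$ are annihilated by $D^*$, and there $[A,D]^*$ reduces to $A^*$, which (F4) forbids.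

One point needs care. The set where $|g|$ is small is only Borel, and $g$ may be large at points of $L$ that were added by taking the closure. If $g$ is continuous this does not occur. In general it occurs at finitely many points only; this is Step 3.

*Proof.* Write $A^*=gI+W$ and $F_\eta=\{t\in K:|g(t)|\le\eta\}$ for $\eta>0$.

**Step 1. If $F_\eta$ is finite for some $\eta>0$, then $A\in\Phi_-$.** Let $h=1/g$ off $F_\eta$ and $h=0$ on $F_\eta$, a Borel function with $|h|\le1/\eta$. Since $hg=1$ off $F_\eta$ and $hg=0$ on $F_\eta$,
$$hA^*=I-P+hW,\qquad P\mu=1_{F_\eta}\mu=\sum_{t\in F_\eta}\mu(\{t\})\delta_t .$$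
The operator $hW$ is weakly compact, so $(hW)^2$ is compact by (F2). By Section 2 there is a closed finite-codimensional $M\subset\mathbf M(K)$ on which $(hW)^2$ has norm at most $\frac12$. For $\mu\in M$,
$$(1+\|hW\|)\,\|(I+hW)\mu\|\ge\|(I-hW)(I+hW)\mu\|=\|\mu-(hW)^2\mu\|\ge\tfrac12\|\mu\| .$$
So $I+hW$ is bounded below on $M$. On $M\cap\ker P$, which is still closed of finite codimension, $hA^*=I+hW$. Since $\|hA^*\mu\|\le\eta^{-1}\|A^*\mu\|$, $A^*$ is bounded below on $M\cap\ker P$, and $A\in\Phi_-$ by (F1).

It remains to exclude that $F_\eta$ is infinite for all $\eta>0$. Suppose it is.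

**Step 2. Fixing the constants and the set $L$.** By (F1), applied to $[A,D]\in\Phi_-$, there are $c>0$ and a closed finite-codimensional $E\subset\mathbf M(K)$ with
$$\|A^*\mu\|+\|D^*\mu\|\ge c\|\mu\|\qquad(\mu\in E). \tag{2}$$
Put $\eta=c/4$, choose distinct points $t_n\in F_\eta$, and let $L=\overline{\{t_n:n\in\mathbb N\}}$, an infinite closed set.

**Step 3. On $L$, $|g|\le2\eta$ except at finitely many points.** Let $G=\{t\in L:|g(t)|>2\eta\}$, and let $H$ be the weak closure of $\{W\delta_s:s\in K\}$, a weakly compact set. Given $t\in L$, choose a net $(t_{n_\alpha})$ converging to $t$. The scalars $g(t_{n_\alpha})$ have modulus at most $\eta$ and the measures $W\delta_{t_{n_\alpha}}$ lie in $H$. So, passing to a subnet, $g(t_{n_\alpha})\to c_t$ with $|c_t|\le\eta$, and $W\delta_{t_{n_\alpha}}\to w_t\in H$ weakly. Since $A^*$ is weak*-continuous and $\delta_{t_{n_\alpha}}\to\delta_t$ weak*, taking weak* limits in $A^*\delta_{t_{n_\alpha}}=g(t_{n_\alpha})\delta_{t_{n_\alpha}}+W\delta_{t_{n_\alpha}}$ gives $A^*\delta_t=c_t\delta_t+w_t$. But also $A^*\delta_t=g(t)\delta_t+W\delta_t$. Subtracting,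
$$(g(t)-c_t)\delta_t=w_t-W\delta_t\in H-H . \tag{3}$$
If $G$ were infinite, we could pick distinct $s_n\in G$. By (3), the measures $\nu_n=(g(s_n)-c_{s_n})\delta_{s_n}$ lie in the weakly compact set $H-H$, and $|\nu_n(\{s_n\})|>2\eta-\eta=\eta$. This contradicts (F3). So $G$ is finite.

**Step 4. Infinitely many dimensions of $\mathbf M(L)$ are killed by $D^*$.** Let $\rho:C(K)\to C(L)$ be restriction and $Z=\overline{\rho D(V)}$. Then $\operatorname{dens}Z\le\operatorname{dens}V<\kappa\le\operatorname{dens}C(L)$. If $Z$ had finite codimension in $C(L)$, then $C(L)$ would be $Z$ plus a finite-dimensional space, so $\operatorname{dens}C(L)\le\max(\operatorname{dens}Z,\aleph_0)<\kappa$, which is false. So $Z$ has infinite codimension and its annihilator in $\mathbf M(L)$ is infinite dimensional. For $\mu\in\mathbf M(L)$ and $v\in V$ we have $\langle D^*\mu,v\rangle=\int_LDv\,d\mu=\langle\mu,\rho Dv\rangle$. So this annihilator is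
$$R=\{\mu\in\mathbf M(L):D^*\mu=0\}.$$
Since $E$ has finite codimension and $G$ is finite, $R_0=\{\mu\in R\cap E:\mu(\{x\})=0\text{ for all }x\in G\}$ is also infinite dimensional.

**Step 5. The contradiction.** Let $\mu\in R_0$. It is carried by $L\setminus G$, where $|g|\le2\eta$, so $\|g\mu\|\le2\eta\|\mu\|$. Since $D^*\mu=0$, (2) gives $\|A^*\mu\|\ge c\|\mu\|$. Therefore
$$\|W\mu\|\ge\|A^*\mu\|-\|g\mu\|\ge(c-2\eta)\|\mu\|=\tfrac c2\|\mu\| .$$
By (F4), $\dim R_0<\infty$, contradicting Step 4. $\square$

## 8. Strict inclusion for $X=C(K)\times\ell_1$ and $Y=C(K)$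

**Theorem 7.** *Let $Y=C(K)$ and $X=C(K)\times\ell_1$. Then $\Phi_-(X,Y)\ne\emptyset$ and $\mathcal{SC}(X,Y)\subsetneq\Phi\mathcal C(X,Y)$.*

*Proof.* The projection of $X$ onto $C(K)$ is in $\Phi_-(X,Y)$, and the inclusion is Proposition 1. With $q,B$ from Lemma 5, put $K_0(y,z)=Bz$.

**Step 1. $K_0\notin\mathcal{SC}$.** Let $N=\ker q$. Then $q$ induces an isomorphism $\tilde q:Y/N\to\ell_2$ with $q=\tilde qQ_N$, so $N$ has infinite codimension. As $qK_0(y,z)=qBz$ is onto $\ell_2$, $Q_NK_0=\tilde q^{-1}qK_0$ is onto $Y/N$.

**Step 2. $K_0\in\Phi\mathcal C$.** Let $S\in\mathcal L(X,Y)$ with $[S,K_0]\in\Phi_-$. Write $S(y,z)=Ay+Dz$ with $A\in\mathcal L(C(K))$ and $D\in\mathcal L(\ell_1,C(K))$. Then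
$$R([S,K_0])=R(A)+R(D)+R(B)=R([A,D']),\qquad D'=[D,B]:\ell_1\times\ell_1\to C(K).$$
So $[A,D']\in\Phi_-$, and Lemma 6 with the separable space $V=\ell_1\times\ell_1$ gives $A\in\Phi_-$. Since $R(S)\supset R(A)$, $R(S)$ is the sum of the closed finite-codimensional subspace $R(A)$ and a finite-dimensional space. Hence it is closed and finite codimensional, and $S\in\Phi_-$. $\square$

So equality fails in general. By Theorem 2, this must be because some $N$ lies in no closed infinite-codimensional quotient of $X$, and $N=\ker q$ is such a subspace: if $S\in\mathcal L(X,Y)$ had closed range $N'\supset\ker q$ of infinite codimension, then $[S,K_0]$ would be onto, and Step 2 would give $S\in\Phi_-$.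

## 9. Strict inclusion for endomorphisms

**Theorem 8.** *For $X=C(K)\times\ell_1$, $\mathcal{SC}(X,X)\subsetneq\Phi\mathcal C(X,X)$.*

*Proof.* $\Phi_-(X,X)$ contains the identity, and the inclusion is Proposition 1. Let $K_0(y,z)=(Bz,0)$ and $p_1(y,z)=y$, $p_2(y,z)=z$.

**Step 1. $K_0\notin\mathcal{SC}$.** The map $qp_1:X\to\ell_2$ is onto with kernel $N=\ker q\times\ell_1$, which has infinite codimension, and $qp_1K_0(y,z)=qBz$ is onto $\ell_2$. As in Theorem 7, $Q_NK_0$ is onto.

**Step 2. The corner $C(K)\to\ell_1$ is negligible.** Let $S=\begin{pmatrix}A&D\\C&E\end{pmatrix}\in\mathcal L(X)$ with $[S,K_0]\in\Phi_-$. The space $\ell_1$ contains no copy of $c_0$: it has the Schur property, while the unit vectors of $c_0$ are weakly null of norm $1$. By Pełczyński's theorem, the operator $C:C(K)\to\ell_1$ is therefore weakly compact, and by the Schur property it is compact. Removing $C$ is a compact perturbation, so by (F1)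
$$(y,z,y',z')\mapsto(Ay+Dz+Bz',\,Ez)$$
is in $\Phi_-$.

**Step 3. The diagonal entries are in $\Phi_-$.** The projections $p_1,p_2$ are onto, so composing with them keeps us in $\Phi_-$ by (F1). Since membership depends only on the range, $[A,[D,B]]\in\Phi_-$ and $E\in\Phi_-$. By Lemma 6 with $V=\ell_1\times\ell_1$, $A\in\Phi_-$.

**Step 4. Reassembling $S$.** We have
$$\begin{pmatrix}A&D\\0&E\end{pmatrix}=\begin{pmatrix}I&0\\0&E\end{pmatrix}\begin{pmatrix}I&D\\0&I\end{pmatrix}\begin{pmatrix}A&0\\0&I\end{pmatrix}.$$
The outer factors have ranges $C(K)\times R(E)$ and $R(A)\times\ell_1$, so they are in $\Phi_-$, and the middle factor is invertible. Hence the product is in $\Phi_-$. $S$ is a compact perturbation of it, so $S\in\Phi_-$. Thus $K_0\in\Phi\mathcal C(X,X)$. $\square$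

## 10. Enlarging the domain by $\ell_1(\Gamma)$

Fix $Y=C(K)$ and vary $X$.

**Theorem 9.** *Let $Y=C(K)$ and $X_\Gamma=C(K)\times\ell_1(\Gamma)$.*

1. *If $\aleph_0\le|\Gamma|<\kappa$ (in particular if $\Gamma$ is countably infinite), then $\mathcal{SC}(X_\Gamma,Y)\subsetneq\Phi\mathcal C(X_\Gamma,Y)$.*
2. *If $|\Gamma|\ge\operatorname{dens}C(K)$, then $\mathcal{SC}(X_\Gamma,Y)=\Phi\mathcal C(X_\Gamma,Y)$.*
3. *If $\Gamma=\emptyset$ and every operator on $C(K)$ is $gI+S$ with $g\in C(K)$ and $S$ weakly compact (Plebanek's $K$), then $\mathcal{SC}(Y,Y)=\Phi\mathcal C(Y,Y)$.*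

So strictness may appear and then disappear as $X$ is enlarged by $\ell_1(\Gamma)$-summands.

*Proof.* **Part 1.** The projection of $X_\Gamma$ onto $C(K)$ is in $\Phi_-$. Let $\pi:\ell_1(\Gamma)\to\ell_1$ be the coordinate projection onto a copy of $\ell_1$ spanned by countably many unit vectors, and put $K_0(y,z)=B\pi z$. Then $qK_0$ is onto $\ell_2$ because $\pi$ is onto $\ell_1$ and $qB$ is onto, so $K_0\notin\mathcal{SC}$ with $N=\ker q$. Now let $S(y,z)=Ay+Dz$ with $[S,K_0]\in\Phi_-$. Then $R([S,K_0])=R([A,D'])$ with $D'=[D,B\pi]$ defined on $V=\ell_1(\Gamma)\times\ell_1(\Gamma)$. Since $\operatorname{dens}V=|\Gamma|<\kappa$, Lemma 6 gives $A\in\Phi_-$. As $R(S)\supset R(A)$, it follows that $S\in\Phi_-$ as in Theorem 7. So $K_0\in\Phi\mathcal C$, and the inclusion is Proposition 1.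

**Part 2.** $\Gamma$ is infinite, because $\operatorname{dens}C(K)\ge\kappa\ge\aleph_1$, and $X_\Gamma$ has $\ell_1(\Gamma)$ as a quotient. Theorem 2 applies.

**Part 3.** This is Proposition 3. $\square$
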